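# Sorting sub-Yamanouchi monomials: a $0$-Hecke action on the Garsia–Procesi modules

## 1. Sub-Yamanouchi sequences that increase on blocks

Fix a partition $\mu$ of $n$, with $\ell(\mu)$ nonzero parts. The whole lecture turns on one finite set of integer sequences attached to $\mu$, and on a way of counting inside it.

**Definition.** A word $w=w_1\cdots w_n$ has content $\mu$ if the letter $j$ occurs $\mu_j$ times. It is *Yamanouchi* if, for every $k$ and every $j$, the prefix $w_1\cdots w_k$ contains at least as many letters $j$ as letters $j+1$. A sequence $\alpha=(\alpha_1,\dots,\alpha_n)$ of nonnegative integers is *sub-Yamanouchi* for $\mu$ if some Yamanouchi word $w$ of content $\mu$ satisfies $\alpha_k<w_k$ for all $k$. We write $\mathcal Y(\mu)$ for the set of these sequences, and $\mathcal Y(\emptyset)=\{\text{empty sequence}\}$.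

For $\mu=(2,1)$ the Yamanouchi words are $112$ and $121$, so $\alpha\le 001$ or $\alpha\le 010$ entrywise, and $\mathcal Y(2,1)=\{000,001,010\}$. For $\mu=(2,2)$ the words are $1122$ and $1212$, so $\mathcal Y(2,2)=\{0000,0001,0010,0011,0100,0101\}$. For $\mu=(1^n)$ the only Yamanouchi word is $12\cdots n$, so $\mathcal Y(1^n)=\{\alpha:0\le\alpha_i\le i-1\}$.

We write $s_i\alpha$ for $\alpha$ with $\alpha_i$ and $\alpha_{i+1}$ exchanged. Two facts about $\mathcal Y(\mu)$ carry the lecture.

*Sorting.* If $\alpha\in\mathcal Y(\mu)$ and $\alpha_i>\alpha_{i+1}$, then $s_i\alpha\in\mathcal Y(\mu)$. (The opposite move may leave the set: $010\in\mathcal Y(2,1)$ but $100\notin\mathcal Y(2,1)$.)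

*Counting.* For a composition $\gamma=(\gamma_1,\dots,\gamma_m)$ of $n$, the *blocks* of $\gamma$ are the consecutive intervals of $[n]=\{1,\dots,n\}$ of sizes $\gamma_1,\gamma_2,\dots$. Let $N_\gamma(\mu)$ be the number of $\alpha\in\mathcal Y(\mu)$ that are strictly increasing on every block of $\gamma$. Let $Z_\gamma(\mu)$ be the number of $0$-$1$ matrices with row sums $\gamma$ and column sums $\mu$. Then
$$N_\gamma(\mu)=Z_\gamma(\mu)\qquad\text{for all }\gamma. \tag{1}$$

For $\mu=(2,1)$ and $\gamma=(2,1)$ we need $\alpha_1<\alpha_2$, which leaves only $010$. The only $0$-$1$ matrix has rows $(1,1)$ and $(1,0)$. For $\gamma=(3)$ both sides are $0$, since three ones do not fit in one row with two columns. For $\gamma=(1,1,1)$ both sides are $3$.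

Here is what these facts are for. The monomials $x^\alpha$, $\alpha\in\mathcal Y(\mu)$, form a basis of a certain $\mathfrak S_n$-module $\mathcal R_\mu$. The number $Z_\gamma(\mu)$ turns out to be the dimension of the space of vectors in $\mathcal R_\mu$ on which the Young subgroup $\mathfrak S_\gamma$ acts by sign. So (1) says that this dimension can be read off the basis: count the basis monomials that increase on the blocks of $\gamma$. We shall use this once with a single block of size $2$, to find one coefficient of a basis expansion that we never compute in full, and once with all $\gamma$, to identify a quasisymmetric function.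

## 2. From $\mathfrak S_n$-modules to $0$-Hecke modules

**The $0$-Hecke algebra.** $\mathcal H_n(0)$ is generated by $\overline\pi_1,\dots,\overline\pi_{n-1}$ with relations
$$\overline\pi_i^2=-\overline\pi_i,\qquad \overline\pi_i\overline\pi_{i+1}\overline\pi_i=\overline\pi_{i+1}\overline\pi_i\overline\pi_{i+1},\qquad \overline\pi_i\overline\pi_j=\overline\pi_j\overline\pi_i\ (|i-j|>1).$$
For $I\subseteq[n-1]$ let $C_I$ be the one-dimensional module on which $\overline\pi_i$ acts by $-1$ if $i\in I$ and by $0$ otherwise. These are the simple modules.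

**Characteristics.** Gessel's fundamental quasisymmetric function $F_I$ (for the composition of $n$ with descent set $I$) is the sum of $x_{i_1}\cdots x_{i_n}$ over $i_1\le\dots\le i_n$ with $i_p<i_{p+1}$ whenever $p\in I$. The $F_I$ are linearly independent, and $s_\lambda=\sum_T F_{\mathrm{Des}(T)}$ over standard Young tableaux $T$ of shape $\lambda$ (Gessel), where $p\in\mathrm{Des}(T)$ if $p+1$ lies in a lower row than $p$. The characteristic of Krob and Thibon of a finite-dimensional $\mathcal H_n(0)$-module $N$ is $F^Q_{char}(N)=\sum F_I$ over the composition factors $C_I$ of $N$, with multiplicity. For $\mathfrak S_n$-modules, $F_{char}$ is the usual Frobenius characteristic, $F_{char}(S^\lambda)=s_\lambda$. For example, for $n=3$ we have $s_{21}=F_{\{1\}}+F_{\{2\}}$ and $h_{21}=s_3+s_{21}=F_\emptyset+F_{\{1\}}+F_{\{2\}}$.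

**Definition (WQCC).** Let $M$ be an $\mathfrak S_n$-module with a basis $\mathcal B$ and a total order $\le$ on $\mathcal B$. For $v\in\mathcal B$ expand $s_i(v)$, where $s_i=(i\ i+1)$, in the basis $\mathcal B$; the expansion is nonzero. Let $m$ be the largest and $t$ the smallest basis element that occurs, with coefficients $c_m,c_t$, and put $\mathrm{lt}(s_i(v))=c_mm$, $\mathrm{tt}(s_i(v))=c_tt$. Define $\overline\pi_i(v)$ by the first applicable rule, in this order:

1. if $\mathrm{tt}(s_i(v))=v$ (that is, $t=v$ and $c_t=1$), then $\overline\pi_i(v)=0$;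
2. otherwise, if $m>v$ (whatever $c_m$ is), or if $\mathrm{lt}(s_i(v))=-v$, then $\overline\pi_i(v)=-v$;
3. otherwise, if $m<v$ (whatever $c_m$ is), then $\overline\pi_i(v)=s_i(v)$.

Extend linearly. The triple $(M,\mathcal B,\le)$ is *weakly quasisymmetric characteristic compatible* (WQCC) if

- (a) for every $i$ and every $v\in\mathcal B$, one of the three rules applies;
- (b) the operators $\overline\pi_i$ satisfy the relations of $\mathcal H_n(0)$, making $M$ into an $\mathcal H_n(0)$-module $\widehat M$;
- (c) $F^Q_{char}(\widehat M)=F_{char}(M)$.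

Note how (a) can fail: $m=v$ with $c_m\ne-1$, and rule 1 not applicable.

**Garsia–Procesi modules.** Let $\mu'=(\mu'_1,\dots,\mu'_n)$ be the conjugate of $\mu$, padded with zeros, and $\delta_k(\mu)=\mu'_{n-k+1}+\dots+\mu'_n$. The Tanisaki ideal $I_\mu$ is generated by the elementary symmetric polynomials $e_r(S)$ with $S\subseteq\{x_1,\dots,x_n\}$, $|S|=k$ and $k-\delta_k(\mu)<r\le k$. Put $\mathcal R_\mu=\mathbb C[x_1,\dots,x_n]/I_\mu$, where $\mathfrak S_n$ permutes the variables. So $s_i(x^\alpha)=x^{s_i\alpha}$, both sides read in $\mathcal R_\mu$. The fact we take as given is that the monomials $x^\alpha$, $\alpha\in\mathcal Y(\mu)$, form a basis of $\mathcal R_\mu$, the Garsia–Procesi basis. We call it $\mathcal Y$ and identify $x^\alpha$ with $\alpha$. For $\mu=(1^n)$ the module is the coinvariant ring $\mathcal R_n=\mathbb C[x]/\langle e_1,\dots,e_n\rangle$ and $\mathcal Y$ is the Artin basis $\mathcal A_n=\{x^\beta:0\le\beta_i\le i-1\}$.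

**The order.** $\le_r$ is the lexicographic order on monomials with $x_1>x_2>\dots>x_n$. Since $x^\alpha$ and $x^{s_i\alpha}$ first differ, if at all, at position $i$, we have
$$x^{s_i\alpha}<_r x^\alpha\iff \alpha_i>\alpha_{i+1}. \tag{2}$$

It is known that $(\mathcal R_n,\mathcal A_n,\le_r)$ is WQCC. The problem, from Angela Hicks and Samantha Miller-Brown, "Three Examples of Quasisymmetric Compatible $\mathfrak S_n$-modules", arXiv:2403.16249 (2024), is to prove or disprove the same for all Garsia–Procesi modules. The statement is true.

**Theorem A.** For every $n\ge1$ and every partition $\mu\vdash n$, the triple $(\mathcal R_\mu,\mathcal Y,\le_r)$ is WQCC.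

## 3. The modules for $(n)$, $(2,1)$ and $(2,2)$ by hand

For $\mu=(n)$ we have $\delta_k=k$, so $I_\mu$ contains every $e_1(\{x_i\})=x_i$, and $\mathcal R_\mu=\mathbb C$ is trivial. Rule 1 always applies, all $\overline\pi_i$ are $0$, and $F^Q_{char}=F_\emptyset=h_n$.

For $\mu=(2,1)$ we have $\mu'=(2,1,0)$, so $\delta_1=0$, $\delta_2=1$, $\delta_3=3$. The generators are the products $x_ix_j$ ($i<j$) and $e_1,e_2,e_3$. The basis is $1<_rx_3<_rx_2$, and $x_1=-x_2-x_3$. Then
$$s_1(x_3)=x_3,\quad s_1(x_2)=-x_2-x_3,\quad s_2(x_2)=x_3,\quad s_2(x_3)=x_2.$$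
The rules give $\overline\pi_1x_3=0$ (rule 1), $\overline\pi_1x_2=-x_2$ (rule 2, leading term $-x_2$), $\overline\pi_2x_2=x_3$ (rule 3), $\overline\pi_2x_3=-x_3$ (rule 2), and $\overline\pi_i1=0$. Both braid products $\overline\pi_1\overline\pi_2\overline\pi_1$ and $\overline\pi_2\overline\pi_1\overline\pi_2$ vanish on all three vectors. Reading the diagonal along $1<x_3<x_2$, the composition factors are $C_\emptyset,C_{\{2\}},C_{\{1\}}$, so $F^Q_{char}=F_\emptyset+F_{\{1\}}+F_{\{2\}}=h_{21}$. Also $\mathcal R_{21}$ is trivial in degree $0$ and $S^{21}$ in degree $1$, so $F_{char}(\mathcal R_{21})=s_3+s_{21}=h_{21}$ too.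

The order matters. Take instead $1<x_2<x_3$. Now $\overline\pi_1x_2=-x_2$ (rule 2, since $m=x_3>x_2$), $\overline\pi_1x_3=0$, $\overline\pi_2x_2=-x_2$ and $\overline\pi_2x_3=x_2$. Then
$$\overline\pi_1\overline\pi_2\overline\pi_1x_3=0,\qquad \overline\pi_2\overline\pi_1\overline\pi_2x_3=\overline\pi_2\overline\pi_1x_2=\overline\pi_2(-x_2)=x_2\neq0, \tag{3}$$
so (b) fails.

With the order $\le_r$, the example suggests the formula
$$\overline\pi_i(x^\alpha)=\begin{cases}0&\alpha_i=\alpha_{i+1},\\-x^\alpha&\alpha_i<\alpha_{i+1},\\x^{s_i\alpha}&\alpha_i>\alpha_{i+1},\end{cases}\qquad \alpha\in\mathcal Y(\mu). \tag{4}$$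
It does not mention the ideal $I_\mu$ at all.

**Descending from the coinvariant ring.** Since $\delta_n(\mu)=n$, the ideal $I_\mu$ contains $e_1,\dots,e_n$, so $\mathcal R_\mu$ is a quotient of $\mathcal R_n$. Every Yamanouchi word has $w_k\le k$, so $\mathcal Y(\mu)\subseteq\mathcal A_n$. As $\mathcal R_n$ is WQCC, a natural first attempt is to push its $\mathcal H_n(0)$-action down to $\mathcal R_\mu$. This works only if the kernel of $\mathcal R_n\to\mathcal R_\mu$ is stable under the $\overline\pi_i$ of $\widehat{\mathcal R_n}$, and it need not be. Take $\mu=(2,2)$ and put $A=x_3x_4$, $B=x_2x_4$, $C=x_2x_3$. Here $\mu'=(2,2,0,0)$ and $\delta_3=2$, so $e_2(x_2,x_3,x_4)=A+B+C$ is a generator of $I_{22}$. In $\mathcal R_4$, where $A,B,C$ are basis elements and $x_1=-x_2-x_3-x_4$,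
$$s_1(A)=A,\qquad s_1(B)=x_1x_4=-B-A-x_4^2,\qquad s_1(C)=x_1x_3=-C-x_3^2-A.$$
In $\le_r$ the leading terms of the last two are $-B$ and $-C$, because $B>A>x_4^2$ and $C>x_3^2>A$. Hence $\overline\pi_1(A+B+C)=-B-C$. In $\mathcal R_{22}$ this element equals $A$, which is a basis element because $0011\in\mathcal Y(2,2)$. So $A+B+C$ lies in the kernel and its image under $\overline\pi_1$ does not. The action does not descend, and $\mathcal R_\mu$ must be treated on its own.

**Expanding directly.** Only one case of (4) is not immediate. If $\alpha_i=\alpha_{i+1}$, or if $s_i\alpha\in\mathcal Y(\mu)$, then $s_i(x^\alpha)$ is a single basis element and the rules can be read off. The trouble is $\alpha_i<\alpha_{i+1}$ with $s_i\alpha\notin\mathcal Y(\mu)$, as for $s_1(x_2)$ in $\mathcal R_{21}$: there $x^{s_i\alpha}$ must be rewritten modulo $I_\mu$, and we have no general formula for the result. What gets past this point is that one coefficient suffices. Suppose $v=x^\alpha$ occurs in $s_i(v)$ with coefficient exactly $-1$. Then rule 1 does not apply. Moreover $m\ge v$; if $m>v$ rule 2 applies,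 and if $m=v$ then $\mathrm{lt}(s_i(v))=-v$ and rule 2 applies again. That single coefficient will come from counting invariants of $s_i$, and the count comes from (1).

## 4. Sorting stays inside $\mathcal Y(\mu)$

This section makes the third line of (4) meaningful.

**Lemma 1.** If $\alpha\in\mathcal Y(\mu)$ and $\alpha_i>\alpha_{i+1}$, then $s_i\alpha\in\mathcal Y(\mu)$.

*Proof.* Let $w$ be Yamanouchi of content $\mu$ with $\alpha_k<w_k$ for all $k$, and put $a=w_i$, $b=w_{i+1}$.

If $a\le b$, the same $w$ works for $s_i\alpha$: at position $i$, $\alpha_{i+1}<\alpha_i<w_i$; at position $i+1$, $\alpha_i<w_i\le w_{i+1}$.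

If $a>b$, let $w'$ be $w$ with the letters in positions $i,i+1$ exchanged. Then $\alpha_{i+1}<b=w'_i$ and $\alpha_i<a=w'_{i+1}$, so $s_i\alpha<w'$ entrywise. It remains to see that $w'$ is Yamanouchi. Only the prefix of length $i$ has changed its letter counts. Let $c=(c_1,c_2,\dots)$ be the letter counts of $w_1\cdots w_{i-1}$. The new prefix has one more letter $b$, so the only inequality at risk is $c_{b-1}\ge c_b+1$, for $b\ge2$. Look at the prefix of $w$ of length $i+1$: it has one extra $a$ and one extra $b$. As $a>b$, we have $a\ne b-1$ and $a\neq b$, so it contains $c_{b-1}$ letters $b-1$ and $c_b+1$ letters $b$. The Yamanouchi property of $w$ gives $c_{b-1}\ge c_b+1$. $\square$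

## 5. Trading letters, and removing the last entry

To count in $\mathcal Y(\mu)$ we want a recursion on the last entry $\alpha_n$. The last letter of a Yamanouchi word above $\alpha$ must be at least $\alpha_n+1$, and several letters may be possible. We show that the smallest possible one is always good enough. The tool is a way to enlarge a Yamanouchi word while moving a box of its content down.

**Lemma 2.** Let $\lambda$ and $\kappa=\lambda-\varepsilon_j+\varepsilon_k$ be partitions, $j<k$, where $\varepsilon_j$ is the $j$-th unit vector. For every Yamanouchi word $w$ of content $\lambda$ there is a Yamanouchi word $u$ of content $\kappa$ with $u_p\ge w_p$ for all $p$.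

Replacing the last $j$ by $k$ is too crude. For $\lambda=(3,2)$, $\kappa=(2,2,1)$ and $w=11122$ it gives $11322$, which is not Yamanouchi. Passing the change along, $1\to2$ in position $3$ and $2\to3$ in position $5$, gives $11223$, which is. For $w=11221$, on the other hand, the direct replacement $1\to3$ in position $5$ is right. The proof decides when to hand over.

*Proof.* **Step 1: the construction.** Note $\lambda_j=\kappa_j+1\ge1$. For $j\le i<k$ let $l_i$ be the last position of the letter $i$ in $w$, with $l_i=0$ if there is none. Put $p_j=l_j\ge1$ and $p_i=\max(p_{i-1},l_i)$ for $j<i<k$. Then $p_j\le p_{j+1}\le\dots\le p_{k-1}$. Cut $\{j,\dots,k-1\}$ into maximal runs $a\le i\le b$ on which $p_i$ is constant. At the start of a run $p_a=l_a$: by definition if $a=j$, and because $p_a>p_{a-1}$ otherwise. Hence $w_{p_a}=a$. Replace this letter by $b+1$, for every run; different runs use different positions. Call the result $u$. Clearly $u\ge w$ entrywise. The first run removes a letter $j$; each run adds the letter with which the next run starts, and that letter is removed once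 by the next run; the last run adds $k$. So $u$ has content $\lambda-\varepsilon_j+\varepsilon_k=\kappa$.

**Step 2: the letter counts of $u$.** Let $c_i(q),c'_i(q)$ be the numbers of letters $i$ in the prefixes of length $q$ of $w$ and $u$. Write $[P]=1$ if $P$ holds and $0$ otherwise. Then
$$c'_j(q)=c_j(q)-[q\ge p_j],\qquad c'_k(q)=c_k(q)+[q\ge p_{k-1}],$$
$$c'_i(q)=c_i(q)+[p_{i-1}\le q<p_i]\quad(j<i<k),$$
and the other counts do not change. The first two are clear. For $j<i<k$: if $i$ starts a run, a letter $i$ is added at position $p_{i-1}$ and one is removed at $p_i>p_{i-1}$; if $i$ does not start a run, no letter $i$ is touched, and $p_{i-1}=p_i$, so the bracket is $0$.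

**Step 3: $u$ is Yamanouchi.** We check $c'_i(q)\ge c'_{i+1}(q)$ for all $i,q$. For pairs that do not meet $\{j,\dots,k\}$ nothing changed. For $(j-1,j)$: $c'_{j-1}=c_{j-1}\ge c_j\ge c'_j$. For $(k,k+1)$: $c'_k\ge c_k\ge c_{k+1}=c'_{k+1}$. There remain the pairs $(i,i+1)$ with $j\le i<k$.

If $q<p_i$, then by Step 2 no letter $i+1$ has been added yet, so $c'_{i+1}(q)=c_{i+1}(q)$. Also $c'_i(q)\ge c_i(q)$, since for $i=j$ nothing has been removed before $p_j$, and for $i>j$ the bracket is nonnegative. Hence $c'_i(q)\ge c_i(q)\ge c_{i+1}(q)=c'_{i+1}(q)$.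

If $q\ge p_i$, then $q\ge l_i$, so $c_i(q)=\lambda_i$. By Step 2, $c'_i(q)=\lambda_j-1=\kappa_j$ if $i=j$, and $c'_i(q)=\lambda_i=\kappa_i$ if $j<i<k$. Since $u$ has content $\kappa$, we get $c'_{i+1}(q)\le\kappa_{i+1}\le\kappa_i=c'_i(q)$. $\square$

For $1\le i\le\ell(\mu)$ let $j(i)=\max\{j:\mu_j=\mu_i\}$ and $\mu^{(i)}=\mu-\varepsilon_{j(i)}$. This is a partition, the decreasing rearrangement of $\mu-\varepsilon_i$. For $\mu=(2,2)$ and $i=1$: $j(1)=2$ and $\mu^{(1)}=(2,1)$.

**Lemma 3.** $(\alpha_1,\dots,\alpha_n)\in\mathcal Y(\mu)$ if and only if $\alpha_n<\ell(\mu)$ and $(\alpha_1,\dots,\alpha_{n-1})\in\mathcal Y(\mu^{(\alpha_n+1)})$.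

*Proof.* Put $i=\alpha_n+1$.

($\Leftarrow$) Take a Yamanouchi word of content $\mu^{(i)}$ that exceeds $(\alpha_1,\dots,\alpha_{n-1})$ entrywise and append the letter $j(i)\ge i>\alpha_n$. Proper prefixes are fine, and the full word has letter counts $\mu$, a partition. So the new word is Yamanouchi of content $\mu$.

($\Rightarrow$) Let $w>\alpha$ be Yamanouchi of content $\mu$, and $k=w_n\ge i$. Then $\alpha_n<k\le\ell(\mu)$. The word $w_1\cdots w_{n-1}$ is Yamanouchi of content $\mu-\varepsilon_k$, so $\mu-\varepsilon_k$ is a partition and $\mu_k>\mu_{k+1}$: row $k$ is the last row of its length. If $\mu_k=\mu_i$, then $k=j(i)$ and $w_1\cdots w_{n-1}$ is the word we want. Otherwise $\mu_k<\mu_i$, so $k>j(i)$. Apply Lemma 2 with $\lambda=\mu-\varepsilon_k$, $j=j(i)$ and $\kappa=\lambda-\varepsilon_{j(i)}+\varepsilon_k=\mu^{(i)}$. It gives a Yamanouchi word of content $\mu^{(i)}$ that is entrywise at least $w_1\cdots w_{n-1}$, hence exceeds $(\alpha_1,\dots,\alpha_{n-1})$. $\square$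

## 6. Block-increasing sequences and $0$-$1$ matrices

We now prove (1) by removing a whole block at a time.

**Proposition 4.** For every $\mu\vdash n$ and every composition $\gamma$ of $n$, $N_\gamma(\mu)=Z_\gamma(\mu)=\langle h_\mu,e_\gamma\rangle$.

*Proof.* Let $r$ be the last part of $\gamma$ and $\gamma^-$ the composition formed by the other parts. Let $a_1<\dots<a_r$ be the entries of $\alpha$ on the last block.

**Step 1: removing one block.** The purpose is to see that $r$ applications of Lemma 3 have a simple joint effect. Put $A=\{a_1+1,\dots,a_r+1\}$ and $\varepsilon_A=\sum_{a\in A}\varepsilon_a$. We claim: removing $a_r,a_{r-1},\dots,a_1$ in turn by Lemma 3 is possible if and only if $a_r<\ell(\mu)$, and then the partition reached is $\mathrm{sort}(\mu-\varepsilon_A)$, the decreasing rearrangement with zeros deleted.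

Induct on $r$. The first removal requires exactly $a_r<\ell(\mu)$. Put $b=a_r+1$. As $j(b)\ge b$, both $\mu^{(b)}=\mu-\varepsilon_{j(b)}$ and $\mu-\varepsilon_b$ agree with $\mu$ in rows $1,\dots,b-1$, and below these rows they are rearrangements of each other. If $r=1$ this is the claim. If $r>1$, put $A'=A\setminus\{b\}\subseteq\{1,\dots,b-1\}$. Rows $1,\dots,b-1$ of $\mu^{(b)}$ are those of $\mu$, hence nonzero, so $a_{r-1}+1\le b-1\le\ell(\mu^{(b)})$, that is, $a_{r-1}<\ell(\mu^{(b)})$. By induction the other removals are possible from $\mu^{(b)}$ and lead to $\mathrm{sort}(\mu^{(b)}-\varepsilon_{A'})$. Since $A'$ only involves rows where $\mu^{(b)}$ and $\mu-\varepsilon_b$ coincide, $\mu^{(b)}-\varepsilon_{A'}$ is a rearrangement of $\mu-\varepsilon_b-\varepsilon_{A'}=\mu-\varepsilon_A$. This proves the claim.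

**Step 2: the two recursions agree.** By Step 1 and Lemma 3, choosing $\alpha$ means choosing the $r$-subset $A\subseteq\{1,\dots,\ell(\mu)\}$ and then a sequence for $\mathrm{sort}(\mu-\varepsilon_A)$ that increases on the blocks of $\gamma^-$:
$$N_\gamma(\mu)=\sum_{A\subseteq\{1,\dots,\ell(\mu)\},\ |A|=r}N_{\gamma^-}\big(\mathrm{sort}(\mu-\varepsilon_A)\big).$$
$Z$ satisfies the same recursion: let $A$ be the set of columns where the last row has a $1$; the remaining rows form a matrix with row sums $\gamma^-$ and column sums $\mu-\varepsilon_A$, and the number of such matrices does not change if columns are permuted or zero columns deleted. Both sides are $1$ for empty $\gamma$ and $\mu$. So $N_\gamma(\mu)=Z_\gamma(\mu)$.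

**Step 3: the scalar product.** The coefficient of $x^\mu$ in $e_{\gamma_1}e_{\gamma_2}\cdots$ counts the ways to choose a set of $\gamma_p$ variables for each $p$ so that $x_j$ is chosen $\mu_j$ times. This is $Z_\gamma(\mu)$, so $e_\gamma=\sum_\mu Z_\gamma(\mu)m_\mu$ (Stanley, *Enumerative Combinatorics 2*, Prop. 7.4.1). As $\langle h_\mu,m_\nu\rangle=\delta_{\mu\nu}$, we get $\langle h_\mu,e_\gamma\rangle=Z_\gamma(\mu)$. $\square$

For $\gamma=(1^n)$ there is no condition on $\alpha$, and $Z_{(1^n)}(\mu)$ counts words of content $\mu$. Since $\mathcal Y$ is a basis,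
$$\dim\mathcal R_\mu=|\mathcal Y(\mu)|=\frac{n!}{\prod_j\mu_j!}. \tag{5}$$

## 7. The Frobenius characteristic of $\mathcal R_\mu$

The aim is to turn $\langle h_\mu,e_\gamma\rangle$ into a dimension inside $\mathcal R_\mu$. The next statement is well known (Garsia–Procesi, Adv. Math. 94 (1992)); here is a short proof.

**Proposition 5.** $F_{char}(\mathcal R_\mu)=h_\mu$.

*Proof.* **Step 1: a module with characteristic $h_\mu$.** Put $\ell=\ell(\mu)$, let $a_1,\dots,a_\ell$ be distinct complex numbers, and let $X\subset\mathbb C^n$ be the set of points with exactly $\mu_j$ coordinates equal to $a_j$ for each $j$. This is one $\mathfrak S_n$-orbit, and the stabilizer of a point is conjugate to the Young subgroup $\mathfrak S_\mu$. Let $I(X)$ be the vanishing ideal of $X$, and $\mathrm{gr}\,I(X)$ the ideal generated by the top-degree components of its elements. By interpolation $\mathbb C[x]/I(X)\cong\mathbb C[X]$, the space of functions on $X$. This is the permutation module on $\mathfrak S_n/\mathfrak S_\mu$, with characteristic $h_\mu$ and dimension $n!/\prod_j\mu_j!$.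

Filter $\mathbb C[x]/I(X)$ by the images of the polynomials of degree at most $d$. The $d$-th quotient of this filtration is $\mathbb C[x]_{\le d}$ modulo $\mathbb C[x]_{\le d-1}+(I(X)\cap\mathbb C[x]_{\le d})$, and this is $\mathbb C[x]_d$ modulo the degree-$d$ components of elements of $I(X)\cap\mathbb C[x]_{\le d}$, hence $(\mathbb C[x]/\mathrm{gr}\,I(X))_d$. (For each $d$ these components form a vector space, and the sum of these spaces over $d$ is closed under multiplication by monomials, so it is $\mathrm{gr}\,I(X)$.) The filtration is $\mathfrak S_n$-stable, and modules are completely reducible, so $\mathbb C[x]/\mathrm{gr}\,I(X)\cong\mathbb C[x]/I(X)$ as $\mathfrak S_n$-modules.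

**Step 2: $I_\mu\subseteq\mathrm{gr}\,I(X)$.** We exhibit each generator as a top component. Let $|S|=k$ and $\delta=\delta_k(\mu)$. At a point of $X$, at most $n-k$ coordinates lie outside $S$, so the value $a_j$ occurs at least $d_j=\max(\mu_j-(n-k),0)$ times among the coordinates in $S$. Moreover $\sum_jd_j=\sum_{c>n-k}\mu'_c=\delta$, since both sides count the boxes of $\mu$ in columns beyond $n-k$. Consider
$$P_S(t)=\prod_{x_i\in S}(t+x_i)=\sum_{m=0}^ke_{k-m}(S)\,t^m,\qquad D(t)=\prod_j(t+a_j)^{d_j}.$$
At each point of $X$ the polynomial $P_S(t)$ is divisible by the fixed monic polynomial $D(t)$ of degree $\delta$. Divide $P_S$ by $D$ over $\mathbb C[x]$. For $m\ge\delta$ write $t^m\equiv\sum_{c<\delta}d_{m,c}t^c$ modulo $D$ with constants $d_{m,c}\in\mathbb C$. The coefficient of $t^c$ ($0\le c<\delta$) in the remainder is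
$$\rho_c=e_{k-c}(S)+\sum_{m=\delta}^{k}d_{m,c}\,e_{k-m}(S).$$
Division by a monic polynomial commutes with evaluation at a point, so $\rho_c$ vanishes on $X$, that is, $\rho_c\in I(X)$. For $m\ge\delta>c$ the degree $k-m$ is smaller than $k-c$, so the top component of $\rho_c$ is $e_{k-c}(S)$. As $c$ runs over $0,\dots,\delta-1$, the index $r=k-c$ runs over $k-\delta<r\le k$. These are all the generators of $I_\mu$ for this $S$.

**Step 3: equality.** By Step 2, $\mathcal R_\mu$ surjects $\mathfrak S_n$-equivariantly onto $\mathbb C[x]/\mathrm{gr}\,I(X)$. By (5) and Step 1 the dimensions agree, so this is an isomorphism, and $F_{char}(\mathcal R_\mu)=h_\mu$. $\square$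

Recall that $e_\gamma=F_{char}(\mathrm{Ind}_{\mathfrak S_\gamma}^{\mathfrak S_n}\mathrm{sgn})$. With Frobenius reciprocity and Propositions 4 and 5,
$$\dim\mathrm{Hom}_{\mathfrak S_\gamma}(\mathrm{sgn},\mathcal R_\mu)=\langle h_\mu,e_\gamma\rangle=N_\gamma(\mu). \tag{6}$$

## 8. The coefficient $-1$ and condition (a)

Fix $i$. Split $\mathcal Y=\mathcal Y_=\sqcup\mathcal Y_>\sqcup\mathcal Y_<$ according to $\alpha_i=\alpha_{i+1}$, $\alpha_i>\alpha_{i+1}$, $\alpha_i<\alpha_{i+1}$. By Lemma 1, $s_i$ maps $\mathcal Y_>$ injectively into $\mathcal Y_<$. Let $\mathcal Y_{bad}=\mathcal Y_<\setminus s_i(\mathcal Y_>)$; these are the $\alpha\in\mathcal Y_<$ with $s_i\alpha\notin\mathcal Y$.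

**Lemma 6.** If $\alpha\in\mathcal Y_{bad}$, the coefficient of $x^\alpha$ in the $\mathcal Y$-expansion of $s_i(x^\alpha)$ is $-1$.

*Proof.* **Step 1: count the invariants of $s_i$.** Apply (6) with $\gamma=(1^{i-1},2,1^{n-i-1})$, for which $\mathfrak S_\gamma=\{1,s_i\}$. A sequence increases on the blocks of this $\gamma$ exactly when $\alpha_i<\alpha_{i+1}$, so the space of $v$ with $s_iv=-v$ has dimension $|\mathcal Y_<|$. Hence the space of $s_i$-invariants has dimension $|\mathcal Y|-|\mathcal Y_<|=|\mathcal Y_=|+|\mathcal Y_>|$.

**Step 2: a basis of invariants that avoids $\mathcal Y_{bad}$.** The elements $x^\beta$ ($\beta\in\mathcal Y_=$) and $x^\beta+x^{s_i\beta}$ ($\beta\in\mathcal Y_>$) are invariant. They involve pairwise disjoint, nonempty sets of elements of the basis $\mathcal Y$, so they are linearly independent. Their number is the dimension found in Step 1, so they form a basis of the invariants. None of them involves a monomial of $\mathcal Y_{bad}$.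

**Step 3: read off the coefficient.** The element $x^\alpha+s_i(x^\alpha)$ is invariant, so it is a combination of the elements of Step 2, and the coefficient of $x^\alpha$ in it is $0$. Thus the coefficient of $x^\alpha$ in $s_i(x^\alpha)$ is $-1$. $\square$

In $\mathcal R_{22}$ the sequence $0101$ is bad for $i=3$, and indeed $s_3(x_2x_4)=x_2x_3=-x_2x_4-x_3x_4$.

**Condition (a) and formula (4).** Apply the rules to $v=x^\alpha$ in the order $\le_r$, using (2).

- $\alpha_i=\alpha_{i+1}$: $s_i(v)=v$, and rule 1 gives $\overline\pi_i(v)=0$.
- $\alpha_i>\alpha_{i+1}$: by Lemma 1, $s_i(v)=x^{s_i\alpha}$ is a single basis element, smaller than $v$. So $m=t<v$; rules 1 and 2 do not apply, and rule 3 gives $\overline\pi_i(v)=x^{s_i\alpha}$.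
- $\alpha_i<\alpha_{i+1}$ and $s_i\alpha\in\mathcal Y$: $s_i(v)$ is a single basis element, larger than $v$. Rule 1 does not apply, and rule 2 gives $-v$.
- $\alpha\in\mathcal Y_{bad}$: by Lemma 6, $v$ occurs in $s_i(v)$ with coefficient $-1$. Rule 1 would need the coefficient $1$, so it does not apply. Since $v$ occurs, $m\ge v$; if $m>v$ rule 2 applies, and if $m=v$ then $\mathrm{lt}(s_i(v))=-v$ and rule 2 applies. It gives $-v$.

So (a) holds, and the operators are given by (4).

## 9. The $0$-Hecke relations by bubble sort

Formula (4) makes sense for all words $\alpha\in\mathbb N^n$, where $\mathbb N=\{0,1,2,\dots\}$, and defines operators on the vector space with basis $\mathbb N^n$. By Lemma 1 they preserve the span of $\mathcal Y(\mu)$. So it suffices to check the relations on all words.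

**Quadratic relation.** If $\alpha_i=\alpha_{i+1}$, both $\overline\pi_i^2$ and $-\overline\pi_i$ give $0$. If $\alpha_i<\alpha_{i+1}$, both give $x^\alpha$. If $\alpha_i>\alpha_{i+1}$, then $\overline\pi_i^2(x^\alpha)=\overline\pi_i(x^{s_i\alpha})=-x^{s_i\alpha}=-\overline\pi_i(x^\alpha)$.

**Commutation.** For $|i-j|>1$ the two operators act on disjoint pairs of positions, so they commute.

**Braid relation.** Only three consecutive entries are involved. Let $u$ act on positions $1,2$ and $v$ on positions $2,3$ of a triple. On a pair of distinct entries the operator puts the pair in increasing order, with sign $+1$ if it had to exchange them and $-1$ if not; on a pair of equal entries it gives $0$. We compare $uvu$ and $vuv$.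

*Three distinct entries.* Both products sort the triple. In $uvu$, the first two steps bring the maximum to position $3$, and the third sorts the first two entries. In $vuv$, the first two steps bring the minimum to position $1$, and the third sorts the last two. Each exchange lowers the number of inversions by exactly one. So among the three steps exactly $\mathrm{inv}$ are exchanges, where $\mathrm{inv}$ is the number of inversions of the triple, and $3-\mathrm{inv}$ contribute $-1$. Both products give $(-1)^{3-\mathrm{inv}}$ times the sorted triple.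

*Entries $p,p,q$ with $p\ne q$.* Both products give $0$. For $uvu$: if the first step is not $0$, positions $1,2$ hold $p$ and $q$, and position $3$ holds $p$. After the first step position $2$ holds $\max(p,q)$. If that is $p$, the second step meets $p,p$ and gives $0$. If it is $q$, the triple is $(p,q,p)$ up to sign, the second step makes it $(p,p,q)$, and the third gives $0$. For $vuv$: if the first step is not $0$, position $1$ holds $p$ and positions $2,3$ hold $p$ and $q$. After the first step position $2$ holds $\min(p,q)$. If that is $p$, the second step gives $0$. If it is $q$, the triple is $(p,q,p)$ up to sign, the second step makes it $(q,p,p)$, and the third gives $0$.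

*Three equal entries.* Both products give $0$.

So (b) holds.

## 10. Composition factors and the expansion of $h_\mu$

Put $\mathrm{Asc}(\alpha)=\{i:\alpha_i<\alpha_{i+1}\}$. By (4), $\overline\pi_i(x^\alpha)$ is $0$, or $-x^\alpha$, or a smaller basis element. So the spans of the initial segments of $\mathcal Y$ in the order $\le_r$ are submodules, and they form a composition series. In the factor at $x^\alpha$, $\overline\pi_i$ acts by $-1$ if $i\in\mathrm{Asc}(\alpha)$ and by $0$ otherwise. The factor is $C_{\mathrm{Asc}(\alpha)}$, and
$$F^Q_{char}(\widehat{\mathcal R_\mu})=\sum_{\alpha\in\mathcal Y}F_{\mathrm{Asc}(\alpha)}. \tag{7}$$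

To compare this with $h_\mu$ we need to know how the scalar products with the $e_\gamma$ see the coefficients of the $F_I$. For a composition $\gamma=(\gamma_1,\dots,\gamma_m)$ of $n$ let $D(\gamma)=\{\gamma_1,\gamma_1+\gamma_2,\dots\}\cap[n-1]$.

**Lemma 7.** Let $f=\sum_If_IF_I$ be a symmetric function, homogeneous of degree $n$. Then $\langle f,e_\gamma\rangle=\sum_{I\supseteq[n-1]\setminus D(\gamma)}f_I$ for all compositions $\gamma$ of $n$, and these numbers determine $f$.

*Proof.* Both sides are linear in $f$, so take $f=s_\lambda=\sum_TF_{\mathrm{Des}(T)}$, over $T\in SYT(\lambda)$, the standard Young tableaux of shape $\lambda$. Here $f_I$ is the number of $T$ with $\mathrm{Des}(T)=I$. Applying the isometry $\omega$, which sends $s_\lambda$ to $s_{\lambda'}$ and $e_\gamma$ to $h_\gamma$, we get $\langle s_\lambda,e_\gamma\rangle=\langle s_{\lambda'},h_\gamma\rangle=K_{\lambda'\gamma}$, the number of semistandard tableaux of shape $\lambda'$ and content $\gamma$. Standardization (number the equal entries from left to right) is a bijection from these onto the $T\in SYT(\lambda')$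 with $\mathrm{Des}(T)\subseteq D(\gamma)$. Transposing a standard tableau complements its descent set: $p+1$ lies either in a lower row than $p$ or in a column further right, never both, and transposition exchanges the two. So
$$\langle s_\lambda,e_\gamma\rangle=\#\{T\in SYT(\lambda):\mathrm{Des}(T)\supseteq[n-1]\setminus D(\gamma)\},$$
as required. As $\gamma$ varies, $J=[n-1]\setminus D(\gamma)$ runs over all subsets of $[n-1]$. Hence the sums $\sum_{I\supseteq J}f_I$ are known for all $J$, and inclusion–exclusion recovers each $f_I$. $\square$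

**Condition (c).** Let $g_I=\#\{\alpha\in\mathcal Y:\mathrm{Asc}(\alpha)=I\}$. The positions $p\in[n-1]$ such that $p$ and $p+1$ lie in the same block of $\gamma$ are the elements of $[n-1]\setminus D(\gamma)$. So $\alpha$ is strictly increasing on the blocks of $\gamma$ if and only if $\mathrm{Asc}(\alpha)\supseteq[n-1]\setminus D(\gamma)$, and Proposition 4 says
$$\sum_{I\supseteq[n-1]\setminus D(\gamma)}g_I=N_\gamma(\mu)=\langle h_\mu,e_\gamma\rangle\qquad\text{for all }\gamma.$$
By Lemma 7 for $f=h_\mu$, the coefficients of $h_\mu$ in the $F_I$ have the same sums over all sets $I\supseteq J$, so by inclusion–exclusion $g_I$ is the coefficient of $F_I$ in $h_\mu$. With (7) and Proposition 5,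
$$F^Q_{char}(\widehat{\mathcal R_\mu})=\sum_Ig_IF_I=h_\mu=F_{char}(\mathcal R_\mu).$$
This is (c), and Theorem A is proved. $\blacksquare$

## 11. Other orders, single degrees, and antisymmetrizers

For a composition $\gamma$ of $n$ put $\mathrm{Alt}_\gamma=\sum_{\sigma\in\mathfrak S_\gamma}\mathrm{sgn}(\sigma)\,\sigma$. The $\mathfrak S_\gamma$-antisymmetric part of $\mathcal R_\mu$ is $\{v:\sigma v=\mathrm{sgn}(\sigma)v\text{ for all }\sigma\in\mathfrak S_\gamma\}$; its dimension is given by (6).

**Theorem B.** Let $n\ge1$ and $\mu\vdash n$.

1. (*Order.*) $(\mathcal R_\mu,\mathcal Y,\le)$ is WQCC for every total order $\le$ on $\mathcal Y$ such that $x^{s_i\alpha}<x^\alpha$ whenever $\alpha\in\mathcal Y$ and $\alpha_i>\alpha_{i+1}$. The module is always the one given by (4).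
2. (*Grading.*) For every $d$, the homogeneous component $(\mathcal R_\mu)_d$ with basis $\{x^\alpha\in\mathcal Y:|\alpha|=d\}$ is WQCC for every such order. Consequently
$$\sum_dq^d\,F_{char}\big((\mathcal R_\mu)_d\big)=\sum_{\alpha\in\mathcal Y}q^{|\alpha|}F_{\mathrm{Asc}(\alpha)}.$$
By Garsia–Procesi, the left side is $\sum_\lambda\widetilde K_{\lambda\mu}(q)s_\lambda$, the modified Hall–Littlewood function.
3. (*Parabolic bases.*) For every composition $\gamma$ of $n$, the elements $\mathrm{Alt}_\gamma(x^\alpha)$, with $\alpha\in\mathcal Y$ strictly increasing on the blocks of $\gamma$, form a basis of the $\mathfrak S_\gamma$-antisymmetric part of $\mathcal R_\mu$.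
4. (*Sharpness.*) Condition (a) holds for every total order on $\mathcal Y$. WQCC does not hold for every total order: it fails for $\mu=(2,1)$ with $1<x_2<x_3$. The hypothesis in part 1 is sufficient but not necessary: there is an order violating it for $\mu=(2,1,1)$ which is WQCC.

*Proof of part 1.* We check where the order entered the proof of Theorem A. In Section 8 it was used to compare $x^\alpha$ with $x^{s_i\alpha}$ when both lie in $\mathcal Y$. If $\alpha_i>\alpha_{i+1}$, the hypothesis gives $x^{s_i\alpha}<x^\alpha$. If $\alpha_i<\alpha_{i+1}$ and $s_i\alpha\in\mathcal Y$, the hypothesis for $s_i\alpha$ gives $x^\alpha<x^{s_i\alpha}$. The bad case used no property of the order. So (4) holds. Section 9 uses only (4). In Section 10, the initial segments of $\le$ span submodules because $x^{s_i\alpha}<x^\alpha$ in the third line of (4), and the factors are the same.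

*Proof of part 3.* The purpose is to show that the listed elements span and have the right number. On an antisymmetric vector $\mathrm{Alt}_\gamma$ is multiplication by $|\mathfrak S_\gamma|$, and all its values are antisymmetric. So it maps $\mathcal R_\mu$ onto the antisymmetric part, which is therefore spanned by the $\mathrm{Alt}_\gamma(x^\alpha)$ with $\alpha\in\mathcal Y$. For a transposition $\tau\in\mathfrak S_\gamma$ we have $\mathrm{Alt}_\gamma\tau=-\mathrm{Alt}_\gamma$. If $\alpha$ has two equal entries in one block, some such $\tau$ fixes $x^\alpha$, so $\mathrm{Alt}_\gamma(x^\alpha)=0$. Otherwise sort $\alpha$ increasingly inside the blocks by adjacent exchanges of decreasing pairs. By Lemma 1 every intermediate sequence lies in $\mathcal Y$, and each exchange changes $\mathrm{Alt}_\gamma(x^\alpha)$ only by the sign $-1$. So the listed elements span. Their number $N_\gamma(\mu)$ is the dimension, by (6); hence they form a basis.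

*Proof of part 2.* The ideal $I_\mu$ is homogeneous, so $\mathcal R_\mu$ is graded, and the monomials of $\mathcal Y$ of degree $d$ form a basis of $(\mathcal R_\mu)_d$. The basis in part 3 is homogeneous, so its elements of degree $d$ form a basis of the $\mathfrak S_\gamma$-antisymmetric part of $(\mathcal R_\mu)_d$. As in (6), for all $\gamma$,
$$\langle F_{char}((\mathcal R_\mu)_d),e_\gamma\rangle=\#\{\alpha\in\mathcal Y:|\alpha|=d,\ \mathrm{Asc}(\alpha)\supseteq[n-1]\setminus D(\gamma)\}.$$
By Lemma 7 and inclusion–exclusion, as in Section 10, $F_{char}((\mathcal R_\mu)_d)=\sum_{\alpha\in\mathcal Y,\,|\alpha|=d}F_{\mathrm{Asc}(\alpha)}$. Since $s_i$ preserves degree, the expansion of $s_i(x^\alpha)$ involves only basis elements of degree $|\alpha|$, so the rules computed in the component agree with those in $\mathcal R_\mu$. The hypothesis on the order compares only monomials of the same degree. Hence (a), (b) and the composition series restrict to the component, which gives $F^Q_{char}=\sum_{|\alpha|=d}F_{\mathrm{Asc}(\alpha)}$ and so (c). Multiplying by $q^d$ and summing over $d$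 gives the displayed identity.

*Proof of part 4.* **Condition (a) for every order.** If $\alpha_i=\alpha_{i+1}$, rule 1 applies. If $\alpha$ and $s_i\alpha\ne\alpha$ both lie in $\mathcal Y$, then $s_i(x^\alpha)$ is a single basis element different from $x^\alpha$, so rule 2 applies if it is larger and rule 3 if it is smaller. By Lemma 1 the only other case is $\alpha\in\mathcal Y_{bad}$, where rule 2 applies by the argument of Section 8, which works for any order.

**Failure for $(2,1)$.** This is the computation (3).

**Non-necessity for $(2,1,1)$.** The Yamanouchi words are $1123,1213,1231$, so $\mathcal Y$ consists of the sequences below $0012$, $0102$ or $0120$. The elements of $\mathcal Y$ with entries $\{0,0,1,1\}$ are $A=x_3x_4$ (that is, $0011$), $B=x_2x_4$ ($0101$) and $C=x_2x_3$ ($0110$). Let these be the three smallest elements, ordered $A<C<B$, followed by the rest of $\mathcal Y$ in the order $\le_r$. The hypothesis of part 1 requires $A<B$ (from $s_2(0101)=0011$), which holds, and $B<C$ (from $s_3(0110)=0101$), which fails. For all other pairs it holds by (2), since $s_i$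 preserves the multiset of exponents.

Outside $\mathrm{span}(A,B,C)$ the rules give (4), because the relevant comparisons are those of $\le_r$. All operators preserve the span of the monomials of $\mathcal Y$ with a fixed multiset of exponents. So on the complement the relations hold by Section 9, and the composition factors are the $C_{\mathrm{Asc}(\alpha)}$. On $A,B,C$ we apply the rules. For $i=1$: $s_1A=A$, while $1001$ and $1010$ are not in $\mathcal Y$, so $B$ and $C$ are bad. For $i=2$: $s_2A=B>A$, $s_2B=A<B$, $s_2C=C$. For $i=3$: $s_3A=A$, $s_3B=C<B$, $s_3C=B>C$. Hence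
$$\overline\pi_1:(A,B,C)\mapsto(0,-B,-C),\quad \overline\pi_2:(A,B,C)\mapsto(-A,A,0),\quad \overline\pi_3:(A,B,C)\mapsto(0,C,-C).$$

The quadratic relations: for $\overline\pi_1$ they are clear; $\overline\pi_2^2$ maps $(A,B,C)$ to $(A,-A,0)$, which is $-\overline\pi_2$; $\overline\pi_3^2$ maps it to $(0,-C,C)$, which is $-\overline\pi_3$. The commutation: $\overline\pi_1\overline\pi_3$ and $\overline\pi_3\overline\pi_1$ both map $(A,B,C)\mapsto(0,-C,C)$. The braid relations hold because all four products vanish on $A,B,C$:

- $\overline\pi_1\overline\pi_2\overline\pi_1$: $A\mapsto0$; $B\mapsto-\overline\pi_1\overline\pi_2B=-\overline\pi_1A=0$; $C\mapsto-\overline\pi_1\overline\pi_2C=0$.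
- $\overline\pi_2\overline\pi_1\overline\pi_2$: $A\mapsto-\overline\pi_2\overline\pi_1A=0$; $B\mapsto\overline\pi_2\overline\pi_1A=0$; $C\mapsto0$.
- $\overline\pi_2\overline\pi_3\overline\pi_2$: $A\mapsto-\overline\pi_2\overline\pi_3A=0$; $B\mapsto\overline\pi_2\overline\pi_3A=0$; $C\mapsto0$.
- $\overline\pi_3\overline\pi_2\overline\pi_3$: $A\mapsto0$; $B\mapsto\overline\pi_3\overline\pi_2C=0$; $C\mapsto-\overline\pi_3\overline\pi_2C=0$.

So (a) and (b) hold. Along $A<C<B$ the operators are triangular, and the composition factors at $A,B,C$ are $C_{\{2\}},C_{\{1\}},C_{\{1,3\}}$. For the module (4) the factors at $A,B,C$ are given by $\mathrm{Asc}(0011)=\{2\}$, $\mathrm{Asc}(0101)=\{1,3\}$, $\mathrm{Asc}(0110)=\{1\}$. This is the same multiset, so $F^Q_{char}$ is unchanged and (c) holds. This order is WQCC although it violates the hypothesis of part 1. $\square$
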